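\title{Hilbert functions of graded algebras whose general linear forms are exact zero divisors}

\begin{abstract}
Let $R$ be a standard graded algebra over an algebraically closed field of characteristic zero in which a general linear form $\ell$ is an exact zero divisor with a partner of degree $d-1$. We prove that $\dim R_d=\dim R_{d-1}-1$, as conjectured by Eddings and Vraciu. The proof lets $\ell$ vary: an element $q\in R_c$ annihilated by a general linear form moves in a polynomial family, and expanding this family gives $R_iq\subseteq \ell^{\,i}R_c$ for all $i$. We also show that such an $R$ has the weak Lefschetz property, determine all Hilbert series that occur, and give examples showing which hypotheses are needed.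
\end{abstract}

\section{The question and the results}\label{sec:intro}

Throughout, $k$ is an algebraically closed field of characteristic zero; the only exception is Example~\ref{ex:charp}. A \emph{standard graded $k$-algebra} is a quotient $R=P/I$ of $P=k[x_1,\dots,x_n]$ by a proper homogeneous ideal $I$. Its graded piece $R_i$ is the image of the space $P_i$ of forms of degree $i$, so $R_0=k$ and $R_i=0$ for $i<0$. We write $\dim$ for $\dim_k$, $\operatorname{Ann}$ for $\operatorname{Ann}_R$, $\mathfrak m=\bigoplus_{i\ge1}R_i$, and $H_M(t)=\sum_i\dim(M_i)\,t^i$ for the Hilbert series of a graded module $M$.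

For $a=(a_1,\dots,a_n)\in k^n$ let $\ell_a\in R_1$ be the image of $\sum_i a_ix_i$. A property holds \emph{for general linear forms} if it holds for all $\ell_a$ with $a$ in some nonempty Zariski open subset of $k^n$. Since $k$ is infinite, a polynomial that vanishes at every point of $k^n$ is zero. Applied to a product of nonzero polynomials, this shows that a finite intersection of nonempty open subsets of $k^n$ is nonempty; so finitely many properties, each valid for general $\ell$, hold simultaneously for general $\ell$. This is the only way in which algebraic closedness enters the paper.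

Two homogeneous elements $x,y\in R$ form a \emph{pair of exact zero divisors}, or an \emph{exact pair}, if $\operatorname{Ann}(x)=(y)$ and $\operatorname{Ann}(y)=(x)$. Equivalently, $xy=0$ and the periodic complex $\cdots\to R\xrightarrow{x}R\xrightarrow{y}R\xrightarrow{x}\cdots$ is exact: $x$ kills only the multiples of $y$, and $y$ kills only the multiples of $x$. For an integer $d>0$ we consider the following condition on $R$.
\begin{itemize}
\item[$(\mathrm{E}_d)$] For general linear forms $\ell$ there is a nonzero $Q\in R_{d-1}$, depending on $\ell$, such that $(\ell,Q)$ is a pair of exact zero divisors.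
\end{itemize}
What does $(\mathrm{E}_d)$ force on the Hilbert function of $R$? If $d=1$, then $Q$ is a unit, a general linear form is zero, and $R=k$. The ring $k[x]/(x^d)$ satisfies $(\mathrm{E}_d)$ with $Q=x^{d-1}$, and $\dim R_{d-1}=1$, $\dim R_d=0$. The ring $k[x,y]/(x^d,y^d)$ satisfies $(\mathrm{E}_d)$ by Proposition~\ref{prop:construct} below, and counting monomials gives $\dim R_{d-1}=d$, $\dim R_d=d-1$. In each case the Hilbert function drops by exactly one from degree $d-1$ to degree $d$.

A single exact pair $(\ell,Q)$, with $\ell\in R_1$ and $0\ne Q\in R_{d-1}$, explains half of this. The map $\ell\colon R_{d-1}\to R_d$ has kernel $(Q)_{d-1}=kQ$ and cokernel $(R/(\ell))_d$, so over any field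
\begin{equation}\label{eq:rank}
\dim R_d-\dim R_{d-1}=\dim\,(R/(\ell))_d-1 .
\end{equation}
The drop is therefore at most one, and it equals one exactly when $R_d=\ell R_{d-1}$. A general linear form has the largest rank available in $R$, and one is tempted to guess that such a map, when it fails to be injective, is surjective. This guess is false for arbitrary $R$ (Example~\ref{ex:infinite}), but it is correct under $(\mathrm{E}_d)$. The following statement was conjectured by Eddings and Vraciu \cite{EV}.

\begin{theorem}\label{thm:main}
If a standard graded $k$-algebra $R$ satisfies $(\mathrm{E}_d)$, then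
\[
\dim R_d=\dim R_{d-1}-1 .
\]
\end{theorem}

The surjectivity behind Theorem~\ref{thm:main} needs neither an exact pair nor a principal annihilator, provided that $R$ is finite-dimensional.

\begin{theorem}\label{thm:surj}
Let $R$ be a finite-dimensional standard graded $k$-algebra and let $e\ge0$. Suppose that for general $\ell$ the ideal $\operatorname{Ann}(\ell)$ is generated by elements of degree at most $e$. Then for general $\ell$ we have $R_j=\ell R_{j-1}$ for all $j\ge e+1$. In particular,
\[
\dim R_{e+1}=\dim R_e-\dim\operatorname{Ann}(\ell)_e .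
\]
\end{theorem}

Under $(\mathrm{E}_d)$ the whole Hilbert series can be described. Recall that a finite-dimensional $R$ has the \emph{weak Lefschetz property} if for general $\ell$ each map $\ell\colon R_i\to R_{i+1}$ is injective or surjective.

\begin{theorem}\label{thm:hilb}
Let $d>0$ and $H\in\mathbb Z[[t]]$. The following are equivalent.
\begin{enumerate}
\item[(i)] $H=H_R$ for some standard graded $k$-algebra $R$ that satisfies $(\mathrm{E}_d)$.
\item[(ii)] $H=(1+t+\dots+t^{d-1})\,h(t)$, where $h$ is the Hilbert series of a standard graded $k$-algebra $A$ with $A_d=0$.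
\end{enumerate}
Moreover, let $R$ satisfy $(\mathrm{E}_d)$. Then for general $\ell$, multiplication by $\ell$ is injective on $R_i$ for $i\le d-2$ and maps $R_{j-1}$ onto $R_j$ for $j\ge d$, so that $R$ has the weak Lefschetz property; $R_{2d-1}=0$; and
\begin{equation}\label{eq:sym}
\dim R_{i-1}+\dim R_{d-1+i}=\dim R_{d-1}\qquad(0\le i\le d).
\end{equation}
\end{theorem}

The case $i=1$ of \eqref{eq:sym} is the equality of Theorem~\ref{thm:main}.

Section~\ref{sec:idea} shows the method on two small rings. Sections~\ref{sec:move} and~\ref{sec:surj} prove Theorem~\ref{thm:surj}. Section~\ref{sec:finite} shows that $(\mathrm{E}_d)$ makes $R$ finite-dimensional and deduces Theorem~\ref{thm:main}, and Section~\ref{sec:hilb} proves Theorem~\ref{thm:hilb}. Examples~\ref{ex:special}, \ref{ex:charp} and~\ref{ex:infinite} show that generality of $\ell$, characteristic zero and (in Theorem~\ref{thm:surj}) finite dimension cannot be dropped; Example~\ref{ex:degrees} shows that the vanishing degrees in Theorem~\ref{thm:hilb} are optimal.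

\section{The idea in two small rings}\label{sec:idea}

Surjectivity of $\ell$ concerns the cokernel, while $(\mathrm{E}_d)$ describes the kernel. The following picture connects the two. Fix $\ell\in R_1$. A \emph{string} is a sequence $g,\ell g,\dots,\ell^{s-1}g$ of nonzero elements with $g$ homogeneous and $\ell^sg=0$. Suppose that $R$ has a basis which is a disjoint union of strings. Then $\operatorname{Ann}(\ell)$ is spanned by the last elements of the strings, $\ell^{\,i}R$ is spanned by the basis elements that have at least $i$ predecessors in their string, and $R_j=\ell R_{j-1}$ means that no string starts in degree $j$. A string that starts in degree $j$ and ends in degree $d-1+i$ has $d-1+i-j$ elements before its last one, and this number is at least $i$ exactly when $j\le d-1$. So no string starts in degree $\ge d$ if and only if $\operatorname{Ann}(\ell)_{d-1+i}\subseteq\ell^{\,i}R_{d-1}$ for all $i\ge1$. When $\operatorname{Ann}(\ell)=(Q)$ with $Q\in R_{d-1}$, the task becomes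
\begin{equation}\label{eq:goal}
R_iQ\subseteq\ell^{\,i}R_{d-1}\qquad(i\ge1).
\end{equation}
The relation $\ell Q=0$ alone gives no such divisibility. It comes from the same relation for the linear forms near $\ell$.

\begin{example}\label{ex:cubes}
Let $R=k[x,y]/(x^3,y^3)$ and $d=3$. The form $\alpha x+\beta y$ annihilates $\alpha^2x^2-\alpha\beta xy+\beta^2y^2$, because the product is $\alpha^3x^3+\beta^3y^3=0$. Take $\ell=x+y$ and $Q=x^2-xy+y^2$, and move $\ell$ in the direction $x$. The form $\ell+\tau x=(1+\tau)x+y$ annihilates
\[
(1+\tau)^2x^2-(1+\tau)xy+y^2=Q+\tau q_1+\tau^2q_2,\qquad q_1=2x^2-xy,\quad q_2=x^2 .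
\]
The coefficients of $\tau$ and $\tau^2$ in $(\ell+\tau x)(Q+\tau q_1+\tau^2q_2)=0$ give $xQ=-\ell q_1$ and $xq_1=-\ell q_2$. Indeed $xQ=xy^2-x^2y=-\ell q_1$ and $xq_1=-x^2y=-\ell q_2$. The first relation puts $xQ$ in $\ell R_2$. Both together give $x^2Q=-\ell xq_1=\ell^2q_2$, so that $x^2Q=x^2y^2$ lies in $\ell^2R_2$. Since $yQ=-xQ$ and $R_5=0$, this is \eqref{eq:goal}. The strings
\[
1,\ \ell,\ \ell^2,\ \ell^3,\ \ell^4=6x^2y^2;\qquad\quad x-y,\ x^2-y^2,\ x^2y-xy^2;\qquad\quad Q
\]
form a basis of $R$, and they start in degrees $0,1,2$, all at most $d-1$.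
\end{example}

\begin{example}[Generality of $\ell$ is needed]\label{ex:special}
Let $R=k[x,y,z]/(x^2,y^2,z^2)$. It is free over $k[y,z]/(y^2,z^2)$ with basis $1,x$, so $\operatorname{Ann}(x)=(x)$ and $(\ell,Q)=(x,x)$ is an exact pair with $d=2$. But $\dim R_2=3=\dim R_1$. The strings are
\[
1,\ x;\qquad y,\ xy;\qquad z,\ xz;\qquad yz,\ xyz,
\]
and the last one starts in degree $d=2$. Here $Q$ cannot follow $\ell$: in the bases $x,y,z$ and $xy,xz,yz$, multiplication by $\alpha x+\beta y+\gamma z$ has matrix
\[
\begin{pmatrix}\beta&\alpha&0\\ \gamma&0&\alpha\\ 0&\gamma&\beta\end{pmatrix}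
\]
with determinant $-2\alpha\beta\gamma$, so a general linear form annihilates no nonzero element of $R_1$. The inclusion \eqref{eq:goal} holds for $i=1$ and fails for $i=2$, since $xyz\in R_2Q$ while $x^2R_1=0$. The case $i=1$ of \eqref{eq:goal} is thus not enough for surjectivity: the expansion in $\tau$ must be used to all orders.
\end{example}

\section{Moving the annihilator}\label{sec:move}

In this section $R$ is any standard graded $k$-algebra. To imitate Example~\ref{ex:cubes} we need two things: an element killed by $\ell_a$ must extend to a family killed by the neighboring forms, and the products $\ell_b^{\,i}q$ that the expansion controls must span $R_iq$.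

Example~\ref{ex:special} shows the obstruction to the first: the kernel may shrink when $\ell$ moves. For $c\ge0$ let $r_c$ be the largest rank of $\ell_w\colon R_c\to R_{c+1}$ as $w$ ranges over $k^n$, and let
\[
V_c=\{\,a\in k^n:\ \ell_a\colon R_c\to R_{c+1}\text{ has rank }r_c\,\}.
\]
Fix bases of $R_c$ and $R_{c+1}$ and let $M(w)$ be the matrix of $\ell_w$; its entries are linear forms in $w$. The set $V_c$ is nonempty by the choice of $r_c$, and it is open, being the set where some $r_c\times r_c$ minor of $M(w)$ is nonzero.

The partner $Q$ provided by $(\mathrm{E}_d)$ comes with no promise of depending algebraically on $\ell$. Cramer's rule supplies such a dependence.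

\begin{lemma}\label{lem:family}
Let $a\in V_c$ and $q\in R_c$ with $\ell_aq=0$. There is a polynomial map $\widetilde q\colon k^n\to R_c$ with $\widetilde q(a)=q$ and $\ell_w\,\widetilde q(w)=0$ for all $w\in k^n$.
\end{lemma}

\begin{proof}
Put $r=r_c$. After reordering the two bases,
\[
M(w)=\begin{pmatrix}B(w)&C(w)\\ D(w)&E(w)\end{pmatrix},
\]
where $B(w)$ is an $r\times r$ block and $\Delta(w)=\det B(w)$ satisfies $\Delta(a)\ne0$; if $r=0$, then $\Delta=1$. Split the coordinate vector of $q$ accordingly into $q'$ and $q''$. From $M(a)q=0$ we get $B(a)q'+C(a)q''=0$, that is, $q'=-B(a)^{-1}C(a)q''$. Let $\operatorname{adj}B$ be the adjugate matrix, so that $B\operatorname{adj}B=\Delta\cdot\mathrm{Id}$, and define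
\[
\widetilde q(w)=\frac1{\Delta(a)}\begin{pmatrix}-\operatorname{adj}B(w)\,C(w)\,q''\\ \Delta(w)\,q''\end{pmatrix}.
\]
The coordinates are polynomials in $w$, and $\widetilde q(a)=q$ because $\operatorname{adj}B(a)/\Delta(a)=B(a)^{-1}$. The first $r$ rows of $M(w)$ kill $\widetilde q(w)$, since
\[
-B(w)\operatorname{adj}B(w)\,C(w)q''+\Delta(w)C(w)q''=0 .
\]
If $\Delta(w)\ne0$, these $r$ rows are linearly independent, and $M(w)$ has rank at most $r$ by maximality of $r$; so the remaining rows are linear combinations of the first $r$, and $M(w)\widetilde q(w)=0$. Hence each coordinate of $\Delta(w)M(w)\widetilde q(w)$ vanishes on all of $k^n$ and is the zero polynomial. As $\Delta$ is a nonzero polynomial, $M(w)\widetilde q(w)=0$ identically.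
\end{proof}

The second ingredient is the only place where the characteristic matters.

\begin{lemma}\label{lem:powers}
For every $i\ge0$ the powers $\ell_b^{\,i}$, $b\in k^n$, span $R_i$.
\end{lemma}

\begin{proof}
It suffices to treat $R=P$. Let $\varphi$ be a linear functional on $P_i$ that vanishes on all these powers. By the multinomial theorem,
\[
0=\varphi(\ell_b^{\,i})=\sum_{|\mu|=i}\frac{i!}{\mu_1!\cdots\mu_n!}\,\varphi(x^\mu)\,b^\mu\qquad\text{for all }b\in k^n .
\]
The right side is a polynomial in $b$, so its coefficients vanish. The multinomial coefficients are nonzero in characteristic zero, so $\varphi(x^\mu)=0$ for every monomial $x^\mu$ of degree $i$, and $\varphi=0$.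
\end{proof}

\begin{proposition}\label{prop:div}
Let $c\ge0$, $a\in V_c$ and $q\in R_c$ with $\ell_aq=0$. Then $R_i\,q\subseteq\ell_a^{\,i}R_c$ for all $i\ge0$.
\end{proposition}

\begin{proof}
Let $\widetilde q$ be as in Lemma~\ref{lem:family}, fix $b\in k^n$, and restrict $\widetilde q$ to the line through $a$ in the direction $b$:
\[
\widetilde q(a+\tau b)=\sum_{j\ge0}q_j\tau^j,\qquad q_j\in R_c,\quad q_0=q,
\]
with finitely many nonzero terms. Since $\ell_{a+\tau b}=\ell_a+\tau\ell_b$, the polynomial $(\ell_a+\tau\ell_b)\sum_jq_j\tau^j$ in $\tau$, with coefficients in $R_{c+1}$, vanishes for every $\tau\in k$. Its coefficients are therefore zero, and the coefficient of $\tau^{j+1}$ gives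
\[
\ell_b\,q_j=-\ell_a\,q_{j+1}\qquad(j\ge0).
\]
Each relation trades a factor $\ell_b$ for a factor $\ell_a$. By induction on $i$ we get $\ell_b^{\,i}q=(-1)^i\ell_a^{\,i}q_i$: this is trivial for $i=0$, and
\[
\ell_b^{\,i+1}q=(-1)^i\ell_a^{\,i}\,\ell_bq_i=(-1)^{i+1}\ell_a^{\,i+1}q_{i+1}.
\]
Thus $\ell_b^{\,i}q$ lies in the subspace $\ell_a^{\,i}R_c$ for every $b\in k^n$, and Lemma~\ref{lem:powers} gives $R_iq\subseteq\ell_a^{\,i}R_c$.
\end{proof}

\begin{example}[Characteristic zero is needed]\label{ex:charp}
Let $k$ be algebraically closed of characteristic $p>0$, and let $R=k[x,y,z]/(x^p,y^p,z^p)$. If $\ell=\alpha x+\beta y+\gamma z$ with $\alpha\ne0$, then $\ell^p=\alpha^px^p+\beta^py^p+\gamma^pz^p$ in the polynomial ring, so $R=k[\ell,y,z]/(\ell^p,y^p,z^p)$. This ring is free over $A=k[y,z]/(y^p,z^p)$ with basis $1,\ell,\dots,\ell^{p-1}$. Hence $(\ell,\ell^{p-1})$ is an exact pair, $R$ satisfies $(\mathrm{E}_p)$, and $R/(\ell)\cong A$. The space $A_p$ has the basis $y^iz^{p-i}$, $1\le i\le p-1$, so \eqref{eq:rank} gives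
\[
\dim R_p-\dim R_{p-1}=(p-1)-1=p-2\ne-1 .
\]
All $p$th powers of linear forms vanish in $R$ although $R_p\neq0$, so Lemma~\ref{lem:powers} fails for $i=p$. So does \eqref{eq:goal}: $yz^{p-1}\ell^{p-1}\ne0$, while $\ell^pR_{p-1}=0$. For $p=2$ this is the ring of Example~\ref{ex:special}, where the determinant $-2\alpha\beta\gamma$ now vanishes.
\end{example}

\section{From the annihilator to surjectivity}\label{sec:surj}

The next lemma is the criterion found in Section~\ref{sec:idea}. Its proof does not choose a basis of strings; it takes an element outside $\ell R$ that is killed by the smallest possible power of $\ell$, and shortens its string.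

\begin{lemma}\label{lem:strings}
Let $R$ be finite-dimensional, $\ell\in R_1$ and $e\ge0$. If $\operatorname{Ann}(\ell)_{e+i}\subseteq\ell^{\,i}R_e$ for all $i\ge1$, then $R_j=\ell R_{j-1}$ for all $j\ge e+1$.
\end{lemma}

\begin{proof}
Suppose that $R_j\ne\ell R_{j-1}$ for some $j\ge e+1$. Since $R$ is finite-dimensional, $\ell$ is nilpotent, so for each $g\in R_j\setminus\ell R_{j-1}$ there is a least $s$ with $\ell^sg=0$, and $s\ge1$ because $g\ne0$. Choose $g$ with $s$ as small as possible. The element $\ell^{s-1}g$ lies in $\operatorname{Ann}(\ell)$ and has degree $e+i$ with $i=j-e+s-1$. Since $j-e\ge1$, we have $i\ge s\ge1$, and the hypothesis gives $\ell^{s-1}g=\ell^{\,i}u$ with $u\in R_e$. Put $g'=g-\ell^{\,j-e}u\in R_j$. Then $g'\notin\ell R_{j-1}$, because $\ell^{\,j-e}u\in\ell R_{j-1}$ and $g\notin\ell R_{j-1}$. On the other hand $\ell^{s-1}g'=\ell^{s-1}g-\ell^{\,i}u=0$. This contradicts the choice of $g$ if $s>1$; if $s=1$ it says that $g'=0\in\ell R_{j-1}$, again a contradiction.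
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:surj}]
Let $a$ lie in $V_0\cap\dots\cap V_e$ and in the open set on which $\operatorname{Ann}(\ell_a)$ is generated in degrees at most $e$; such $a$ form a nonempty open set. Put $\ell=\ell_a$. The ideal $\operatorname{Ann}(\ell)$ is homogeneous, so we may take its generators homogeneous. For $i\ge1$ the space $\operatorname{Ann}(\ell)_{e+i}$ is then a sum of spaces $R_{e+i-c}\,q$ with $q\in\operatorname{Ann}(\ell)_c$ and $0\le c\le e$. By Proposition~\ref{prop:div},
\[
R_{e+i-c}\,q\subseteq\ell^{\,e+i-c}R_c=\ell^{\,i}\,\ell^{\,e-c}R_c\subseteq\ell^{\,i}R_e .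
\]
Lemma~\ref{lem:strings} gives $R_j=\ell R_{j-1}$ for $j\ge e+1$. The map $\ell\colon R_e\to R_{e+1}$ is surjective with kernel $\operatorname{Ann}(\ell)_e$, which gives the dimension formula.
\end{proof}

\begin{example}[Finite dimension is needed]\label{ex:infinite}
Let $R=k[x,y,z]/(x^2,xy,xz)=k[y,z]\oplus kx$ and $\ell=\alpha x+\beta y+\gamma z$ with $(\beta,\gamma)\neq(0,0)$. For $f\in k[y,z]$ and $\lambda\in k$ we have $\ell(f+\lambda x)=(\beta y+\gamma z)f+\alpha f(0)x$, which vanishes only if $f=0$. So $\operatorname{Ann}(\ell)=kx=(x)$ is generated in degree $e=1$, but $\dim R_2=3>2=\dim\ell R_1$. The hypothesis of Lemma~\ref{lem:strings} holds because $\operatorname{Ann}(\ell)_{1+i}=0$; the lemma does not apply because the multiples of $g\in R_2\setminus\ell R_1$ by powers of $\ell$ never reach the annihilator.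
\end{example}

\section{Finite dimension and the proof of Theorem~\ref{thm:main}}\label{sec:finite}

To apply Theorem~\ref{thm:surj} we must show that $(\mathrm{E}_d)$ makes $R$ finite-dimensional. Both halves of the condition are needed for this. One exact pair does not suffice: $(x,y)$ is an exact pair in $k[x,y]/(xy)$. A principal annihilator for general $\ell$ does not suffice either: in Example~\ref{ex:infinite} we have $\operatorname{Ann}(\ell)=(x)$, but $\operatorname{Ann}(x)=\mathfrak m\ne(\ell)$, and $\dim R_2\ne\dim R_1-1$. Exactness ties the size of $R$ to the size of $\operatorname{Ann}(\ell)$, and generality makes the latter finite.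

For a graded module $M$ let $M(-s)$ be the shift with $M(-s)_i=M_{i-s}$, so that $H_{M(-s)}=t^sH_M$.

\begin{lemma}\label{lem:pair}
Let $(\ell,Q)$ be an exact pair with $\ell\in R_1$ and $0\ne Q\in R_{d-1}$, and let $A=R/(\ell)$. Then $\operatorname{Ann}(\ell)\cong A(-(d-1))$ and
\begin{equation}\label{eq:product}
H_R(t)=(1+t+\dots+t^{d-1})\,H_A(t).
\end{equation}
\end{lemma}

\begin{proof}
The map $r\mapsto rQ$ sends $R(-(d-1))$ onto $(Q)=\operatorname{Ann}(\ell)$ with kernel $\operatorname{Ann}(Q)=(\ell)$, which gives the isomorphism. The exact sequence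
\[
0\to\operatorname{Ann}(\ell)(-1)\to R(-1)\xrightarrow{\ \ell\ }R\to A\to0
\]
gives $t\cdot t^{d-1}H_A-tH_R+H_R-H_A=0$, that is, $(1-t)H_R=(1-t^d)H_A$. Divide by $1-t$, a unit of $\mathbb Z[[t]]$.
\end{proof}

Recall that an \emph{associated prime} of a module $M$ over a Noetherian ring is a prime ideal of the form $\operatorname{Ann}(m)$ with $m\in M$. If $M$ is finitely generated, it has finitely many associated primes, and their union is the set of zero divisors on $M$.

\begin{lemma}\label{lem:finiteann}
In any standard graded $k$-algebra $R$, the ideal $\operatorname{Ann}(\ell)$ is finite-dimensional for general $\ell$.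
\end{lemma}

\begin{proof}
Let $\Gamma=\{r\in R:\mathfrak m^sr=0\text{ for some }s\}$. This ideal is finitely generated, so $\mathfrak m^N\Gamma=0$ for some $N$. It is then a finitely generated module over $R/\mathfrak m^N\cong\bigoplus_{i<N}R_i$, and so $\dim\Gamma<\infty$. We show that $\operatorname{Ann}(\ell)\subseteq\Gamma$ for general $\ell$.

The ideal $\mathfrak m$ is not an associated prime of $R/\Gamma$: if $\mathfrak mr\subseteq\Gamma$, then $\mathfrak m^{N+1}r=0$, so $r\in\Gamma$ and the class of $r$ has annihilator $R\neq\mathfrak m$. Let $\mathfrak p$ be an associated prime of $R/\Gamma$. It does not contain $R_1$, since otherwise it would contain, and hence equal, the maximal ideal $\mathfrak m$ generated by $R_1$. So $\{a\in k^n:\ell_a\in\mathfrak p\}$ is a proper linear subspace of $k^n$. The complement of these finitely many subspaces is a nonempty open set. For $a$ in this set $\ell_a$ is a nonzerodivisor on $R/\Gamma$, so $\ell_ar=0$ implies $r\in\Gamma$.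
\end{proof}

\begin{proposition}\label{prop:finite}
If $R$ satisfies $(\mathrm{E}_d)$, then $R$ is finite-dimensional, and for general $\ell$ we have $R_j=\ell R_{j-1}$ for all $j\ge d$.
\end{proposition}

\begin{proof}
Choose $\ell$ that has a partner $Q$ as in $(\mathrm{E}_d)$ and, by Lemma~\ref{lem:finiteann}, a finite-dimensional annihilator. By Lemma~\ref{lem:pair}, $A=R/(\ell)$ is finite-dimensional, so $H_A$ is a polynomial, and then so is $H_R$ by \eqref{eq:product}. Hence $\dim R<\infty$. For general $\ell$ the ideal $\operatorname{Ann}(\ell)=(Q)$ is generated in degree $d-1$, so Theorem~\ref{thm:surj} applies with $e=d-1$.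
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Choose $\ell$ that has a partner $Q$ as in $(\mathrm{E}_d)$ and satisfies $R_d=\ell R_{d-1}$, as in Proposition~\ref{prop:finite}. Then $(R/(\ell))_d=0$, and \eqref{eq:rank} gives $\dim R_d-\dim R_{d-1}=-1$.
\end{proof}

\section{The Hilbert series that occur}\label{sec:hilb}

By \eqref{eq:product} and Proposition~\ref{prop:finite}, the Hilbert series of a ring with $(\mathrm{E}_d)$ is determined by a quotient $A$ with $A_d=0$. For the converse we start from such an $A$ and look for a ring with Hilbert series $(1+t+\dots+t^{d-1})H_A$. The simplest candidate works, by the same factorization as in Example~\ref{ex:cubes}.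

\begin{proposition}\label{prop:construct}
Let $A$ be a standard graded $k$-algebra with $A_d=0$, and let $R=A[x]/(x^d)$ with $\deg x=1$. Then $R$ is a standard graded $k$-algebra that satisfies $(\mathrm{E}_d)$, and $H_R=(1+t+\dots+t^{d-1})H_A$.
\end{proposition}

\begin{proof}
If $A$ is a quotient of $k[y_1,\dots,y_m]$, then $R$ is a quotient of $k[y_1,\dots,y_m,x]$. It is a free $A$-module with basis $1,x,\dots,x^{d-1}$, which gives $H_R$. The linear forms with nonzero $x$-coefficient correspond to a nonempty open subset of $k^{m+1}$. Each of them is a nonzero scalar multiple of some $u=x-y$ with $y\in A_1$, and the scalar changes neither the annihilator nor the ideal generated. Since $y^d\in A_d=0$, we have in $A[x]$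
\[
x^d=x^d-y^d=uv,\qquad v=\sum_{i=0}^{d-1}x^iy^{d-1-i}.
\]
Both $u$ and $v$ are monic in $x$, hence nonzerodivisors in $A[x]$: the leading coefficient of $uf$ or $vf$ is that of $f$. If $uf=uvg$ with $f,g\in A[x]$, then $f=vg$; if $vf=uvg$, then $f=ug$. So in $R=A[x]/(uv)$ we have $\operatorname{Ann}(u)=(v)$ and $\operatorname{Ann}(v)=(u)$. Finally, $v$ is homogeneous of degree $d-1$, and $v\ne0$ in $R$ because its coefficient at the basis element $x^{d-1}$ is $1$.
\end{proof}

The proof uses $A_d=0$ only through $y^d=0$ for all $y\in A_1$. By Lemma~\ref{lem:powers} the two conditions are equivalent in characteristic zero; Example~\ref{ex:charp} is the same construction for an algebra $A$ in which they differ.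

\begin{proof}[Proof of Theorem~\ref{thm:hilb}]
Proposition~\ref{prop:construct} shows that (ii) implies (i). Let $R$ satisfy $(\mathrm{E}_d)$, and let $\ell$ be general: it has a partner $Q$, and $R_j=\ell R_{j-1}$ for $j\ge d$ by Proposition~\ref{prop:finite}. Then $A=R/(\ell)$ is a standard graded $k$-algebra with $A_j=0$ for $j\ge d$, and \eqref{eq:product} shows that (i) implies (ii). For $i\le d-2$ the kernel of $\ell$ on $R_i$ is $(Q)_i=0$. So $\ell\colon R_i\to R_{i+1}$ is injective for $i\le d-2$ and surjective for $i\ge d-1$, which is the weak Lefschetz property.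

Let $h_j=\dim A_j$, so that $h_j=0$ unless $0\le j\le d-1$. By \eqref{eq:product}, $\dim R_s=\sum_{j=s-d+1}^{s}h_j$ for all $s$. Let $0\le i\le d$. For $s=i-1$ the lower limit $i-d$ is at most $0$, and for $s=d-1+i$ the upper limit is at least $d-1$. Therefore
\[
\dim R_{i-1}=\sum_{j\le i-1}h_j,\qquad\dim R_{d-1+i}=\sum_{j\ge i}h_j .
\]
The sum of the two is $\sum_jh_j$, which equals $\dim R_{d-1}$ by the second formula with $i=0$. This is \eqref{eq:sym}. The second formula with $i=d$ gives $\dim R_{2d-1}=0$.
\end{proof}

\begin{example}[The vanishing degrees are optimal]\label{ex:degrees}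
Proposition~\ref{prop:construct} with $A=k[y]/(y^d)$ gives $R=k[x,y]/(x^d,y^d)$. Here $R/(x-\lambda y)\cong A$ for every $\lambda\in k$, and $A_{d-1}\ne0$. Also $x^{d-1}y^{d-1}$ is a nonzero element of $R_{2d-2}$. So neither $A_d=0$ nor $R_{2d-1}=0$ in Theorem~\ref{thm:hilb} can be improved.
\end{example}

\begin{remark}
Condition (ii) of Theorem~\ref{thm:hilb} is purely numerical. For positive integers $m$ and $i$ write, in the unique way, $m=\binom{m_i}{i}+\binom{m_{i-1}}{i-1}+\dots+\binom{m_j}{j}$ with $m_i>m_{i-1}>\dots>m_j\ge j\ge1$, and put $m^{\langle i\rangle}=\binom{m_i+1}{i+1}+\dots+\binom{m_j+1}{j+1}$ and $0^{\langle i\rangle}=0$. An \emph{O-sequence} is a sequence $(h_i)_{i\ge0}$ of nonnegative integers with $h_0=1$ and $h_{i+1}\le h_i^{\langle i\rangle}$ for $i\ge1$. By Macaulay's theorem the O-sequences are exactly the Hilbert functions of standard graded $k$-algebras, so the series $h$ in (ii) are given by the O-sequences with $h_d=0$. For $d=2$ every $h=1+mt$ with $m\ge0$ occurs, with $A=k[y_1,\dots,y_m]/(y_1,\dots,y_m)^2$, and the Hilbert series of the rings with $(\mathrm{E}_2)$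 are exactly the polynomials $1+(m+1)t+mt^2$.
\end{remark}

\begin{thebibliography}{1}

\bibitem{EV}
Ayden Eddings and Adela Vraciu,
\emph{Rings for which general linear forms are exact zero divisors},
arXiv:2407.16000 (2024).

\end{thebibliography}
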